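\title{Uniform measures on finite sets and optimal transport in amenable groups}

\begin{abstract}
Let $\Gamma$ be a finitely generated amenable group with no non-zero homomorphism to $\mathbb R$, equipped with a word metric. We show that for every finite $E\subseteq\Gamma$ and $\epsilon>0$ there is a finite set $F\subseteq\Gamma$ such that the right translates, by elements of $E$, of the uniform probability measure on $F$ lie within $\epsilon$ of each other in optimal transport distance. This answers a question of Rosendal. For an arbitrary group, the same property for all left-invariant metrics characterizes the amenable groups with no non-zero homomorphism to $\mathbb R$. The proof spreads an almost invariant measure over a connected F{\o}lner set and rounds the resulting $[0,1]$-valued function to an indicator function at small transport cost. The rounding needs superlinear growth; virtually cyclic groups are handled with the transfer homomorphism.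
\end{abstract}

\section{The question and the results}\label{sec:intro}

All groups are discrete. We identify a finitely supported function $\xi\colon G\to\mathbb R$ on a group $G$ with the element $\sum_x\xi(x)x$ of the real group algebra $\mathbb RG$, and for $\phi\colon G\to\mathbb R$ we write $\langle\phi,\xi\rangle=\sum_x\phi(x)\xi(x)$. The convex hull $\Delta G$ of $G$ in $\mathbb RG$ consists of the finitely supported probability measures $\beta=\sum_{i=1}^n\lambda_ih_i$ with $h_i\in G$, $\lambda_i>0$ and $\sum_i\lambda_i=1$. The right translate of $\beta$ by $g\in G$ is the product $\beta g=\sum_i\lambda_ih_ig$. For a nonempty finite set $F\subseteq G$ we put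
\[
\mathbf 1_F=\sum_{x\in F}x,\qquad u_F=\frac1{|F|}\,\mathbf 1_F\in\Delta G .
\]

A group is \emph{amenable} if it carries a finitely additive probability measure, defined on all subsets, that is invariant under right translations (equivalently, after inversion, one that is invariant under left translations). We use two textbook facts: subgroups of amenable groups are amenable, and, by F{\o}lner's theorem, $G$ is amenable if and only if for every finite $E\subseteq G$ and $\epsilon>0$ there is a nonempty finite $F\subseteq G$ with $|Fg\,\triangle\,F|<\epsilon|F|$ for all $g\in E$. Since $\|u_Fg-u_F\|_1=|Fg\,\triangle\,F|/|F|$, F{\o}lner's condition says that only a small proportion of the mass of $u_F$ has to be moved to obtain $u_Fg$. It does not mention how far the mass has to travel.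

To account for distance, let $d$ be a left-invariant metric on $G$, that is, $d(ax,ay)=d(x,y)$ for all $a,x,y$. The main example is the \emph{word metric} $d_S(x,y)=|x^{-1}y|$, where $|\cdot|$ is the word length for a finite generating set $S$, which we may take to be symmetric; it is the path metric of the Cayley graph with edges $\{x,xs\}$, $s\in S$. For $\xi\in\mathbb RG$ with $\sum_x\xi(x)=0$ put
\begin{equation}\label{eq:norm}
\|\xi\|_d=\sup\big\{\langle\phi,\xi\rangle\;:\;\phi\colon G\to\mathbb R\text{ is $1$-Lipschitz for }d\big\}.
\end{equation}
For $\alpha,\beta\in\Delta G$, the number $\|\alpha-\beta\|_d$ is the \emph{Arens--Eells norm} of $\alpha-\beta$. It equals the optimal transport (Wasserstein-1, Kantorovich--Rubinstein) distance: the least cost of turning $\alpha$ into $\beta$ when carrying mass $m$ from $x$ to $y$ costs $m\,d(x,y)$. We use only formula \eqref{eq:norm}. A single function $\phi$ gives a lower bound, and a single way of moving the mass gives an upper bound: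
\begin{equation}\label{eq:plan}
\text{if }\ \xi=\sum_ic_i(x_i-y_i)\ \text{ with }c_i\in\mathbb R,\ x_i,y_i\in G,\quad\text{then}\quad\|\xi\|_d\le\sum_i|c_i|\,d(x_i,y_i).
\end{equation}
Moving each $h_i$ to $h_ig$ shows that $\|\beta g-\beta\|_d\le d(1,g)$ for every $\beta\in\Delta G$. The issue is whether $\beta$ can be chosen so that a cleverer plan costs almost nothing.

\begin{example}\label{ex:first}
(i) If $G$ is finite, then $u_Gg=u_G$ and nothing has to be moved.

(ii) Let $G=\mathbb Z$ with the usual metric. The function $\phi(x)=x$ is $1$-Lipschitz, and translating $\beta$ by $1$ raises its mean by $1$. So $\beta$ and its translate are at distance exactly $1$, for every $\beta$. For an interval of $N$ points, only mass $1/N$ has to move, but it moves a distance $N$.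

(iii) Let $G=D_\infty=\langle a,b\mid a^2=b^2=1\rangle$ with $S=\{a,b\}$. The Cayley graph is again a line, with edges labeled alternately $a$ and $b$. But right multiplication by $a$ interchanges the endpoints of each $a$-edge instead of sliding the line. If $F$ is an interval of $N$ vertices, then $\mathbf 1_Fa-\mathbf 1_F=\sum(xa-x)$, summed over the at most two $x\in F$ with $xa\notin F$, so $\|u_Fa-u_F\|_{d_S}\le2/N$ by \eqref{eq:plan}. The same holds for $b$.
\end{example}

The groups in (ii) and (iii) have the same Cayley graph. What separates them is the homomorphism $\phi\colon\mathbb Z\to\mathbb R$; in $D_\infty$ every homomorphism to $\mathbb R$ vanishes on the involutions $a$ and $b$, and hence everywhere. The following theorem is known, and it is the starting point of the question in \cite{Rosendal}. It says that for amenable groups homomorphisms to $\mathbb R$ are the only obstruction.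

\begin{theorem}\label{thm:known}
Let $G$ be an amenable group with no non-zero homomorphism to $\mathbb R$, and let $d$ be a left-invariant metric on $G$. Then for every finite $E\subseteq G$ and $\epsilon>0$ there is $\beta\in\Delta G$ with $\max_{g,g'\in E}\|\beta g-\beta g'\|_d<\epsilon$.
\end{theorem}

Rosendal \cite{Rosendal} asks: \emph{if $G$ is finitely generated and $d$ is a word metric, can $\beta$ always be taken of the form $u_F$ for a nonempty finite set $F\subseteq G$?}

The $\ell^1$ analogue suggests the answer yes. For $\beta\in\Delta G$ let $F_s=\{x:\beta(x)>s\}$. The identity $|p-q|=\int_0^\infty|1_{p>s}-1_{q>s}|\,ds$ for $p,q\ge0$ gives $\|\beta g-\beta\|_1=\int_0^\infty|F_sg\,\triangle\,F_s|\,ds$, and $\int_0^\infty|F_s|\,ds=1$. So if $\sum_{g\in E}\|\beta g-\beta\|_1<\epsilon$, then some level set satisfies $\sum_{g\in E}|F_sg\,\triangle\,F_s|<\epsilon|F_s|$. For the transport norm this argument breaks down: subadditivity gives only $\|\beta g-\beta\|_d\le\int_0^\infty\|\mathbf 1_{F_s}g-\mathbf 1_{F_s}\|_d\,ds$, which bounds $\beta$ by its level sets and not the level sets by $\beta$. The answer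 is nevertheless yes.

\begin{theorem}\label{thm:A}
Let $\Gamma$ be a finitely generated amenable group with no non-zero homomorphism to $\mathbb R$, and let $d$ be a word metric on $\Gamma$. For every finite $E\subseteq\Gamma$ and $\epsilon>0$ there is a nonempty finite $F\subseteq\Gamma$ with $\max_{g,g'\in E}\|u_Fg-u_Fg'\|_d<\epsilon$.
\end{theorem}

Neither finite generation nor the choice of metric is essential, and the hypotheses on the group are necessary.

\begin{theorem}\label{thm:B}
For an arbitrary group $G$ the following are equivalent:
\begin{enumerate}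
\item[(1)] $G$ is amenable and has no non-zero homomorphism to $\mathbb R$.
\item[(2)] For every left-invariant metric $d$ on $G$, every finite $E\subseteq G$ and every $\epsilon>0$, there is a nonempty finite $F\subseteq G$ with $\max_{g,g'\in E}\|u_Fg-u_Fg'\|_d<\epsilon$.
\end{enumerate}
If $G$ is finitely generated, these are also equivalent to:
\begin{enumerate}
\item[(3)] The condition in \textup{(2)} holds for one word metric on $G$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:norm} collects the properties of the norm and proves that (2) and (3) each imply (1). The heart of the paper is Section~\ref{sec:round}: in an amenable group of superlinear growth, any $\beta$ can be averaged on the left and then approximated by a uniform measure. The groups of at most linear growth are virtually cyclic, and Section~\ref{sec:vc} treats them by an explicit construction. Section~\ref{sec:proofs} assembles the proofs. Section~\ref{sec:compact} gives a short compactness argument for the implication (1)$\Rightarrow$(2) that is independent of Sections \ref{sec:round}--\ref{sec:proofs}.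

\section{The transport norm and the two obstructions}\label{sec:norm}

Let $d$ be a left-invariant metric on $G$ and let $\xi\in\mathbb RG$ have coefficient sum $0$. Writing $\xi=\sum_x\xi(x)(x-1)$ in \eqref{eq:plan} shows that $\|\xi\|_d$ is finite. As a supremum of linear functionals over a set closed under $\phi\mapsto-\phi$, it is subadditive and satisfies $\|c\xi\|_d=|c|\,\|\xi\|_d$. By scaling, $\langle\phi,\xi\rangle\le K\|\xi\|_d$ when $\phi$ is $K$-Lipschitz. The two sides of the group behave differently: left multiplication is free, while right multiplication costs a bounded factor in a word metric.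

\begin{lemma}\label{lem:norm}
Let $\xi\in\mathbb RG$ have coefficient sum $0$.
\begin{enumerate}
\item[(a)] $\|a\xi\|_d=\|\xi\|_d$ for $a\in G$, and $\|\alpha\xi\|_d\le\|\xi\|_d$ for $\alpha\in\Delta G$.
\item[(b)] If $d=d_S$ is a word metric, then $\|\xi g\|_{d_S}\le(1+2|g|)\,\|\xi\|_{d_S}$ for $g\in G$.
\item[(c)] Let $\Lambda\le G$ be a subgroup containing the support of $\xi$, and let $d'$ be a left-invariant metric on $\Lambda$ with $d\le C\,d'$ on $\Lambda$. Then $\|\xi\|_d\le C\|\xi\|_{d'}$. This applies to $d'=d|_\Lambda$ with $C=1$, and to the word metric $d'=d_S$ of a finite symmetric generating set $S$ of $\Lambda$ with $C=\max_{s\in S}d(1,s)$.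
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\langle\phi,a\xi\rangle=\sum_y\phi(ay)\xi(y)$, and $\phi\mapsto\phi(a\,\cdot)$ permutes the $1$-Lipschitz functions. The second claim follows because $\alpha\xi$ is a convex combination of elements $a\xi$.

(b) We have $\langle\phi,\xi g\rangle=\sum_y\phi(yg)\xi(y)$. If $\phi$ is $1$-Lipschitz and $y\ne z$, then
\[
|\phi(yg)-\phi(zg)|\le|g^{-1}y^{-1}zg|\le2|g|+d_S(y,z)\le(1+2|g|)\,d_S(y,z),
\]
where the last step uses $d_S(y,z)\ge1$. So $y\mapsto\phi(yg)$ is $(1+2|g|)$-Lipschitz.

(c) The restriction to $\Lambda$ of a $1$-Lipschitz function for $d$ is $C$-Lipschitz for $d'$. For the word metric, if $x^{-1}y=s_1\cdots s_p$ with $p=d_S(x,y)$, then $d(x,y)\le\sum_{i=1}^pd(xs_1\cdots s_{i-1},xs_1\cdots s_i)=\sum_{i=1}^pd(1,s_i)\le Cp$.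
\end{proof}

The easy half of Theorem~\ref{thm:B} comes from two kinds of test functions in \eqref{eq:norm}: homomorphisms, as in Example~\ref{ex:first}(ii), and indicator functions.

\begin{proposition}\label{prop:converse}
In Theorem~\ref{thm:B}, \textup{(2)} implies \textup{(1)}, and if $G$ is finitely generated then \textup{(3)} implies \textup{(1)}.
\end{proposition}

\begin{proof}
\emph{No homomorphisms.} Let $\psi\colon G\to\mathbb R$ be a homomorphism. We need a metric $d$ that satisfies the condition and for which $\psi$ is Lipschitz. Under (3) take the given word metric $d_S$. Then $|\psi(x)-\psi(y)|=|\psi(x^{-1}y)|\le K\,d_S(x,y)$ with $K=\max_{s\in S}|\psi(s)|$. Under (2) take $d(x,y)=|\psi(x)-\psi(y)|+1_{x\ne y}$, which is a metric, is left-invariant because $\psi(ax)-\psi(ay)=\psi(x)-\psi(y)$, and makes $\psi$ $K$-Lipschitz with $K=1$. For $g\in G$ and $\beta=\sum_i\lambda_ih_i\in\Delta G$,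
\[
\psi(g)=\sum_i\lambda_i\big(\psi(h_ig)-\psi(h_i)\big)=\langle\psi,\beta g-\beta\rangle\le K\|\beta g-\beta\|_d .
\]
The condition with $E=\{1,g\}$ and $\epsilon\to0$ gives $\psi(g)\le0$. Applying this to $g$ and $g^{-1}$ gives $\psi=0$.

\emph{Amenability.} Under (3) take the given word metric, and under (2) take $d(x,y)=1_{x\ne y}$. In both cases distinct points are at distance at least $1$, so indicator functions are $1$-Lipschitz. If $\xi$ has coefficient sum $0$, its positive and negative parts have the same mass, so $\|\xi\|_1=2\langle1_{\{\xi>0\}},\xi\rangle\le2\|\xi\|_d$. Given $E$ and $\epsilon$, the condition for $E\cup\{1\}$ and $\epsilon/2$ yields $F$ with $|Fg\,\triangle\,F|/|F|=\|u_Fg-u_F\|_1<\epsilon$ for all $g\in E$. This is F{\o}lner's condition.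
\end{proof}

\section{Rounding a measure to a set}\label{sec:round}

Let $\beta=\sum_{h\in H}\lambda_hh$, with support $H$, be as in Theorem~\ref{thm:known}. We have no control over its weights, but we may replace $\beta$ by $u_A\beta$ for any finite set $A$, since $\|u_A\beta g-u_A\beta g'\|_d\le\|\beta g-\beta g'\|_d$ by Lemma~\ref{lem:norm}(a). The gain is that
\[
f=\mathbf 1_A\beta=|A|\,u_A\beta,\qquad f(x)=\sum_{h\in H}\lambda_h1_A(xh^{-1}),
\]
takes values in $[0,1]$ and, when $A$ is a F{\o}lner set, takes the values $0$ and $1$ outside a set that is small compared with $A$. It remains to replace $f$ by an indicator function $\mathbf 1_F$ at a cost small compared with $|A|$. The fractional values carry little mass, but $A$ is large, so it matters where that mass is sent. In the next two examples the groups are written additively and $\delta_x$ is the point mass at $x$.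

\begin{example}\label{ex:Z2}
Let $G=\mathbb Z^2$ with its standard generators, $\beta=\frac12(\delta_{(0,0)}+\delta_{(1,0)})$ and $A=\{0,\dots,N-1\}^2$ with $N$ even. For $0\le y\le N-1$ we have $f(x,y)=1$ if $1\le x\le N-1$ and $f(x,y)=\frac12$ if $x\in\{0,N\}$; elsewhere $f=0$. The choice $F=A$ carries the right column to the left one: with $\phi(x,y)=x$ we get $\langle\phi,f-\mathbf 1_A\rangle=N\cdot\frac12\cdot N$, so $\|u_A\beta-u_A\|\ge\frac12$. Instead, let $F$ consist of the points with $f=1$ and the points of the two outer columns with $y$ even. Then $|F|=N(N-1)+N=|A|$, and $\mathbf 1_F-f$ is the sum of the $N$ terms $\frac12(\delta_{(x,y)}-\delta_{(x,y+1)})$ with $x\in\{0,N\}$ and $y$ even. So $\|u_F-u_A\beta\|\le\frac1{2N}$ by \eqref{eq:plan}. Each fraction is handed to a neighbor.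
\end{example}

\begin{example}\label{ex:Z}
Let $G=\mathbb Z$ and $\beta=\frac12(\delta_0+\delta_1)$. Then $\|u_F-u_A\beta\|\ge\frac12$ for all nonempty finite $A,F$ with $|F|=|A|$. Indeed, $\sum_{y\le x}f(y)=|A\cap(-\infty,x]|-\frac121_A(x)$, so the finitely supported function $D(x)=\sum_{y\le x}(f-\mathbf 1_F)(y)$ satisfies $|D(x)|\ge\frac12$ for $x\in A$. Choose $\phi$ with $\phi(x)-\phi(x+1)=\operatorname{sign}D(x)$. It is $1$-Lipschitz, and
\[
\langle\phi,f-\mathbf 1_F\rangle=\sum_x\phi(x)\big(D(x)-D(x-1)\big)=\sum_xD(x)\big(\phi(x)-\phi(x+1)\big)=\sum_x|D(x)|\ge\tfrac12|A|.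
\]
On a line a leftover fraction has to cross all of $A$.
\end{example}

In a general group we cannot pair the fractions by inspection. We cut the support of $f$ into blocks of radius about $R$, round inside each block, and pass the remainder, which is less than $1$, from one block to the next along a chain through all the blocks. There are about $|A|/|B_R|$ blocks, where $B_R$ is the ball of radius $R$ about $1$ in the word metric, and each hop has length about $R$. So the chain costs about $|A|\cdot R/|B_R|$. In $\mathbb Z^2$, where $|B_R|=2R^2+2R+1$, the factor $R/|B_R|$ tends to $0$; in $\mathbb Z$, where $|B_R|=2R+1$, it does not. We therefore need to know which groups grow faster than linearly. A group is \emph{virtually cyclic} if it has a cyclic subgroup of finite index; this includes the finite groups.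

\begin{lemma}\label{lem:growth}
If $\Lambda$ is finitely generated and not virtually cyclic, then $\limsup_{R\to\infty}|B_R|/R=\infty$ for every word metric on $\Lambda$.
\end{lemma}

\begin{proof}
Suppose not. Then $|B_R|\le CR$ for some $C$ and all $R\ge1$. Gromov's theorem \cite{Gromov} states that a finitely generated group whose balls are bounded by a polynomial in $R$ has a nilpotent subgroup $N$ of finite index. This $N$ is infinite because $\Lambda$ is, and finitely generated because it has finite index. If its generators have length at most $L$ in $\Lambda$, its ball of radius $r$ lies in $B_{Lr}$, so $N$ also has at most linear growth. Let $N=N_1\ge N_2\ge\cdots$, $N_{i+1}=[N,N_i]$, be the lower central series; it ends in the trivial group, and its factors are finitely generated abelian groups. The Bass--Guivarc'h formula \cite{Bass,Guivarch} states that the ball of radius $r$ in $N$ has size between two positive multiples of $r^D$, where $D=\sum_ii\cdot\operatorname{rank}(N_i/N_{i+1})$. Hence $D\le1$. So $N_i/N_{i+1}$ has rank $0$ and is finite for $i\ge2$, which makes $N_2$ finite. As $N$ is infinite, $N/N_2$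 is infinite, so it has rank exactly $1$. Pick $t\in N$ whose image generates a subgroup of finite index in $N/N_2$. Then $\langle t\rangle N_2$ has finite index in $N$, and $\langle t\rangle$ has index at most $|N_2|$ in $\langle t\rangle N_2$. So $\Lambda$ is virtually cyclic, a contradiction.
\end{proof}

The rounding statement makes no assumption about homomorphisms to $\mathbb R$. Example~\ref{ex:Z} shows that it fails without the assumption on growth.

\begin{proposition}\label{prop:round}
Let $\Lambda$ be a finitely generated amenable group that is not virtually cyclic, with word metric $d_S$ for a finite symmetric generating set $S$. Let $\beta\in\Delta\Lambda$ and $\eta>0$. Then there are nonempty finite sets $A,F\subseteq\Lambda$ with $|F|=|A|$ and $\|u_F-u_A\beta\|_{d_S}\le\eta$.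
\end{proposition}

\begin{proof}
Write $\beta=\sum_{h\in H}\lambda_hh$ with $H$ the support of $\beta$, and $d=d_S$.

\smallskip\noindent\emph{Step 1: parameters.} The scale $R$ of the blocks is chosen first, to make the chain cheap; the set $A$ is chosen afterward, so that its boundary is negligible at scale $R$. By Lemma~\ref{lem:growth} there is an integer $R\ge1$ with $R\ge\max_{h\in H}|h|$ and $10R/|B_R|\le\eta/2$. Then choose $\delta>0$ with
\[
\big(6R^2|H|^2+10R^2|B_R|\big)\delta\le\eta/2 .
\]

\smallskip\noindent\emph{Step 2: a connected F{\o}lner set.} The hops of the chain are short only if $A$ does not fall into distant pieces, so we want $A$ connected. For finite $A$ put $\partial A=\{(a,s)\in A\times S:as\notin A\}$. Since $|\partial A|=\sum_{s\in S}|As\setminus A|$, F{\o}lner's theorem gives a nonempty finite $A$ with $|\partial A|\le\delta|A|$. Let $A_1,\dots,A_q$ be the connected components of the subgraph of the Cayley graph spanned by $A$. If $a\in A_i$ and $as\in A$, then $as\in A_i$. Hence $|\partial A|=\sum_i|\partial A_i|$, and since $|A|=\sum_i|A_i|$, some $i$ has $|\partial A_i|\le\delta|A_i|$.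 Replacing $A$ by $A_i$, we assume that $A$ is connected.

The boundary also controls longer steps: for $b\in\Lambda$,
\begin{equation}\label{eq:exit}
\#\{a\in A:ab\notin A\}\le|b|\,|\partial A|\le|b|\,\delta|A| .
\end{equation}
To see this, write $b=s_1\cdots s_p$ with $p=|b|$. If $a\in A$ and $ab\notin A$, let $i\in\{1,\dots,p\}$ be the first index with $as_1\cdots s_i\notin A$. Then $(as_1\cdots s_{i-1},s_i)\in\partial A$, and this pair together with $i$ determines $a$.

\smallskip\noindent\emph{Step 3: few fractional values.} Let $f=\mathbf 1_A\beta$, so that $f(x)=\sum_h\lambda_h1_A(xh^{-1})\in[0,1]$ and $\sum_xf(x)=|A|$. Its support is $Y=AH$. Let $U=\{x:0<f(x)<1\}$. If $x\in U$, there are $h,h'\in H$ with $xh^{-1}\in A$ and $xh'^{-1}\notin A$; that is, $a=xh^{-1}$ lies in $A$ and $a\,hh'^{-1}$ does not. For each pair $(h,h')$ there are at most $2R\delta|A|$ such $a$ by \eqref{eq:exit}, because $|hh'^{-1}|\le2R$, and $x=ah$. Hence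
\begin{equation}\label{eq:U}
|U|\le2R|H|^2\delta|A| .
\end{equation}

\smallskip\noindent\emph{Step 4: blocks.} We need centers that are close to every point of $Y$ and yet few in number. Let $V\subseteq A$ be maximal among subsets with $d(v,w)>2R$ for distinct $v,w\in V$, and let $k=|V|\ge1$. By maximality each point of $A$ is within $2R$ of $V$. Since $d(a,ah)=|h|\le R$, each point of $Y$ is within $3R$ of $V$. Choose $\pi\colon Y\to V$ with $d(y,\pi(y))\le3R$; its fibers are the blocks.

The balls $vB_R$, $v\in V$, are pairwise disjoint, so at most $|A|/|B_R|$ of them lie in $A$. By \eqref{eq:exit}, summed over $b\in B_R$, at most $|B_R|R\delta|A|$ points $a\in A$ have $aB_R\not\subseteq A$. Hence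
\begin{equation}\label{eq:k}
k\le\frac{|A|}{|B_R|}+R|B_R|\delta|A| .
\end{equation}

\smallskip\noindent\emph{Step 5: the chain.} Join $v,w\in V$ by an edge if $d(v,w)\le4R+1$. This graph is connected. Indeed, given $v,w\in V$, take a path $v=a_0,a_1,\dots,a_p=w$ in $A$ with $d(a_{j-1},a_j)=1$, and pick $w_j\in V$ within $2R$ of $a_j$, with $w_0=v$ and $w_p=w$; then $d(w_{j-1},w_j)\le4R+1$. Take a spanning tree. It has $k-1$ edges, and it has a closed walk that traverses each edge exactly twice (by induction: remove a leaf, then insert a detour to it and back). Enumerate $V=\{v_1,\dots,v_k\}$ in the order of first visit. The portions of the walk from the first visit to $v_i$ to the first visit to $v_{i+1}$ do not overlap, so the triangle inequality gives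
\begin{equation}\label{eq:chain}
\sum_{i=1}^{k-1}d(v_i,v_{i+1})\le2(k-1)(4R+1)\le10Rk .
\end{equation}

\smallskip\noindent\emph{Step 6: rounding.} Let $Y_i=\pi^{-1}(v_i)$ and $m_i=\sum_{y\in Y_i}f(y)$. We must decide how many points $n_i$ of $Y_i$ to keep. Rounding each $m_i$ separately would let the errors accumulate, so we round the partial sums. Let $M_i=m_1+\dots+m_i$, with $M_0=0$ and $M_k=|A|$, let $\theta_i=M_i-\lfloor M_i\rfloor\in[0,1)$, and put
\[
n_i=\lfloor M_i\rfloor-\lfloor M_{i-1}\rfloor=m_i+\theta_{i-1}-\theta_i .
\]
Here $\theta_i$ is the remainder passed from block $i$ to block $i+1$, and $\theta_0=\theta_k=0$ because $|A|$ is an integer. The integer $n_i$ satisfies $m_i-1<n_i<m_i+1$, that is, $\lfloor m_i\rfloor\le n_i\le\lceil m_i\rceil$. Since $0\le f\le1$, the mass $m_i$ lies between the integers $\#\{y\in Y_i:f(y)=1\}$ and $|Y_i|$, so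
\[
\#\{y\in Y_i:f(y)=1\}\le\lfloor m_i\rfloor\le n_i\le\lceil m_i\rceil\le|Y_i| .
\]
We can therefore choose $F_i\subseteq Y_i$ with $|F_i|=n_i$ containing every $y\in Y_i$ with $f(y)=1$. Let $F$ be the disjoint union of the $F_i$. Then $|F|=\sum_in_i=\lfloor M_k\rfloor=|A|$. The function $\xi=\mathbf 1_F-f$ has $|\xi|\le1$ and vanishes off $U$: points with $f=1$ lie in $F$, and points with $f=0$ lie outside $Y\supseteq F$.

\smallskip\noindent\emph{Step 7: the cost.} Let $\phi$ be $1$-Lipschitz. Since $\xi$ is supported on $Y$ and $\sum_{y\in Y_i}\xi(y)=n_i-m_i=\theta_{i-1}-\theta_i$,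
\[
\langle\phi,\xi\rangle=\sum_{i=1}^k\sum_{y\in Y_i}\xi(y)\big(\phi(y)-\phi(v_i)\big)+\sum_{i=1}^k(\theta_{i-1}-\theta_i)\phi(v_i).
\]
The first sum, the cost of moving mass inside the blocks, has at most $|U|$ non-zero terms, each at most $3R$. The second sum is the cost of the chain: since $\theta_0=\theta_k=0$, summation by parts turns it into $\sum_{i=1}^{k-1}\theta_i\big(\phi(v_{i+1})-\phi(v_i)\big)$, which is at most $10Rk$ by \eqref{eq:chain}. With \eqref{eq:U}, \eqref{eq:k} and Step 1,
\[
\|\mathbf 1_F-f\|_d\le3R|U|+10Rk\le\Big(6R^2|H|^2\delta+10R^2|B_R|\delta+\frac{10R}{|B_R|}\Big)|A|\le\eta|A| .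
\]
Dividing by $|A|=|F|$ gives the claim.
\end{proof}

We now translate on the right. For a general left-invariant metric the proof of Lemma~\ref{lem:norm}(b) is not available, so we round and translate in a word metric and pass to $d$ only at the end.

\begin{corollary}\label{cor:round}
Let $d$ be a left-invariant metric on a group $G$, and let $\Lambda\le G$ be a finitely generated amenable subgroup that is not virtually cyclic. Let $E\subseteq\Lambda$ be finite and nonempty, $\beta\in\Delta\Lambda$ and $\kappa>0$. Then there is a nonempty finite $F\subseteq\Lambda$ with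
\[
\|u_Fg-u_Fg'\|_d\le\|\beta g-\beta g'\|_d+\kappa\qquad\text{for all }g,g'\in E .
\]
\end{corollary}

\begin{proof}
Fix a finite symmetric generating set $S$ of $\Lambda$. Let $C=\max_{s\in S}d(1,s)$, which is positive since $\Lambda$ is non-trivial, and let $\ell$ be the largest word length of an element of $E$. Let $A,F$ be given by Proposition~\ref{prop:round} with $\eta=\kappa/(2C(1+2\ell))$. By parts (c) and (b) of Lemma~\ref{lem:norm}, $\|(u_F-u_A\beta)g\|_d\le C(1+2\ell)\eta=\kappa/2$ for $g\in E$. With part (a),
\[
\|u_Fg-u_Fg'\|_d\le\|(u_F-u_A\beta)g\|_d+\|u_A(\beta g-\beta g')\|_d+\|(u_A\beta-u_F)g'\|_d\le\|\beta g-\beta g'\|_d+\kappa.\qedhere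
\]
\end{proof}

\section{Virtually infinite cyclic groups}\label{sec:vc}

In $D_\infty$ with $S=\{a,b\}$ we have $|B_R|=2R+1$, so Step 1 of the rounding cannot be carried out. Such groups are explicit enough to be treated directly. Let $t=ab$, so that $D_\infty=\langle t\rangle\sqcup\langle t\rangle a$, and multiply on the right by $t$. On the first coset $t^i\mapsto t^{i+1}$. On the second, $at=b=t^{-1}a$ gives $t^ia\mapsto t^{i-1}a$. The two cosets slide in opposite directions, so at each end of a long interval one coset gains a point and the other loses one, and the correction is local. In $\mathbb Z$ there is one coset, and the point lost at one end reappears at the other. In general the total displacement of the cosets is a homomorphism, the \emph{transfer}, and this is where the hypothesis on homomorphisms enters.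

\begin{proposition}\label{prop:vc}
Let $\Lambda$ be a group with an infinite cyclic subgroup $T=\langle t\rangle$ of finite index and with no non-zero homomorphism to $\mathbb R$. Let $d$ be any left-invariant metric on $\Lambda$. Then for every finite $E\subseteq\Lambda$ and $\epsilon>0$ there is a nonempty finite $F\subseteq\Lambda$ with $\max_{g,g'\in E}\|u_Fg-u_Fg'\|_d<\epsilon$.
\end{proposition}

\begin{proof}
Write $\Lambda=\bigsqcup_{j=1}^kTr_j$. Right multiplication by $g\in\Lambda$ permutes the cosets, so there are a permutation $\sigma_g$ of $\{1,\dots,k\}$ and integers $c_j(g)$, unique because $t$ has infinite order, with $r_jg=t^{c_j(g)}r_{\sigma_g(j)}$. From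
\[
r_jgg'=t^{c_j(g)}r_{\sigma_g(j)}g'=t^{c_j(g)+c_{\sigma_g(j)}(g')}\,r_{\sigma_{g'}(\sigma_g(j))}
\]
we get $c_j(gg')=c_j(g)+c_{\sigma_g(j)}(g')$. Summing over $j$ and using that $\sigma_g$ is a permutation, we see that $\tau(g)=\sum_jc_j(g)$ is a homomorphism $\Lambda\to\mathbb Z$. By hypothesis $\tau=0$.

Let $F_n=\{t^ir_j:|i|\le n,\ 1\le j\le k\}$, a set of $k(2n+1)$ elements, and $I_n=\sum_{|i|\le n}t^i$. Then $\mathbf 1_{F_n}=I_n\sum_jr_j=I_n\sum_jr_{\sigma_g(j)}$, so
\[
\mathbf 1_{F_n}g-\mathbf 1_{F_n}=I_n\sum_j\big(t^{c_j(g)}-1\big)r_{\sigma_g(j)} .
\]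
To telescope, define for $c\in\mathbb Z$
\[
q_c=1+t+\dots+t^{c-1}\ \ (c>0),\qquad q_0=0,\qquad q_c=-\big(t^c+t^{c+1}+\dots+t^{-1}\big)\ \ (c<0).
\]
In each case $(t-1)q_c=t^c-1$, and $q_c$ has coefficient sum $c$. Since $I_n(t-1)=t^{n+1}-t^{-n}$,
\[
\mathbf 1_{F_n}g-\mathbf 1_{F_n}=\big(t^{n+1}-t^{-n}\big)Q_g,\qquad Q_g=\sum_jq_{c_j(g)}\,r_{\sigma_g(j)} .
\]
The element $Q_g$ does not depend on $n$, and its coefficient sum is $\tau(g)=0$. So $\|Q_g\|_d$ is defined and finite, and the two ends can be corrected separately: by Lemma~\ref{lem:norm}(a),
\[
\|u_{F_n}g-u_{F_n}\|_d\le\frac{\|t^{n+1}Q_g\|_d+\|t^{-n}Q_g\|_d}{|F_n|}=\frac{2\|Q_g\|_d}{k(2n+1)} .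
\]
Choose $n$ with $4\|Q_g\|_d<\epsilon k(2n+1)$ for all $g\in E$. Then $\|u_{F_n}g-u_{F_n}\|_d<\epsilon/2$ for $g\in E$, and the triangle inequality finishes the proof.
\end{proof}

For $D_\infty$ with $r_1=1$, $r_2=a$ and $g=t$ we have $c_1=1$, $c_2=-1$ and $Q_t=1-t^{-1}a=1-b$, of norm $1$ in the word metric. For $\mathbb Z=\langle t\rangle$ we have $Q_t=1$, of coefficient sum $\tau(t)=1$, and the unit mass has to go from $t^{-n}$ to $t^{n+1}$.

\section{Proofs of the main theorems}\label{sec:proofs}

Throughout we may assume that $E$ is nonempty. An infinite virtually cyclic group has an infinite cyclic subgroup of finite index, since a finite subgroup has infinite index.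

\begin{proof}[Proof of Theorem~\ref{thm:A}]
If $\Gamma$ is finite, take $F=\Gamma$. If $\Gamma$ is infinite and virtually cyclic, apply Proposition~\ref{prop:vc}. Otherwise choose $\beta\in\Delta\Gamma$ with $\max_{g,g'\in E}\|\beta g-\beta g'\|_d<\epsilon/2$ by Theorem~\ref{thm:known}, and apply Corollary~\ref{cor:round} with $G=\Lambda=\Gamma$ and $\kappa=\epsilon/2$.
\end{proof}

For an arbitrary group we reduce to a finitely generated subgroup $\Lambda\supseteq E$. The difficulty is that $\Lambda$ may have non-zero homomorphisms to $\mathbb R$ even though $G$ has none; take $G=D_\infty$ and $\Lambda=\langle ab\rangle$. Corollary~\ref{cor:round} is indifferent to this, but Proposition~\ref{prop:vc} is not, so in the virtually cyclic case $\Lambda$ has to be chosen with care. We write $\operatorname{Hom}(\Lambda,\mathbb R)$ for the real vector space of homomorphisms.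

\begin{lemma}\label{lem:vc}
Let $\Lambda$ be virtually cyclic and $M\le\Lambda$. Then $M$ is virtually cyclic. If $M$ is infinite, then restriction $\operatorname{Hom}(\Lambda,\mathbb R)\to\operatorname{Hom}(M,\mathbb R)$ is injective and $\dim\operatorname{Hom}(\Lambda,\mathbb R)\le1$.
\end{lemma}

\begin{proof}
Let $T\le\Lambda$ be cyclic of finite index. Then $M\cap T$ is cyclic and has finite index in $M$. If $M$ is infinite, so are $M\cap T$ and $T$. A non-trivial subgroup of $T\cong\mathbb Z$ has finite index, so $M\cap T$, and with it $M$, has finite index in $\Lambda$. A homomorphism $\Lambda\to\mathbb R$ that vanishes on $M$ is constant on the cosets of $M$, so its image is a finite subgroup of $\mathbb R$, which is $0$. This gives injectivity. Applied to $T$ in place of $M$, it embeds $\operatorname{Hom}(\Lambda,\mathbb R)$ in $\operatorname{Hom}(T,\mathbb R)\cong\mathbb R$.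
\end{proof}

\begin{lemma}\label{lem:local}
Let $G$ be a group with no non-zero homomorphism to $\mathbb R$ in which every finitely generated subgroup is virtually cyclic. Then every finite $E\subseteq G$ lies in a finitely generated subgroup with no non-zero homomorphism to $\mathbb R$.
\end{lemma}

\begin{proof}
Suppose that every finitely generated subgroup $\Lambda\supseteq E$ has $\operatorname{Hom}(\Lambda,\mathbb R)\ne0$. Each such $\Lambda$ is infinite, because $\mathbb R$ has no non-trivial finite subgroup; this includes $\Lambda_0=\langle E\rangle$. By Lemma~\ref{lem:vc}, $\operatorname{Hom}(\Lambda,\mathbb R)$ and $\operatorname{Hom}(\Lambda_0,\mathbb R)$ both have dimension $1$ and restriction from the first to the second is injective, hence bijective. Fix a non-zero $\psi_0\in\operatorname{Hom}(\Lambda_0,\mathbb R)$ and let $\psi_\Lambda$ be its unique extension to $\Lambda$. If $\Lambda\le\Lambda'$, then $\psi_{\Lambda'}|_\Lambda$ also extends $\psi_0$, so it equals $\psi_\Lambda$. Define $\psi(x)=\psi_{\langle E,x\rangle}(x)$ for $x\in G$. On $x$, $y$ and $xy$ the function $\psi$ agrees with $\psi_{\langle E,x,y\rangle}$,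 so $\psi(xy)=\psi(x)+\psi(y)$. Thus $\psi$ is a homomorphism $G\to\mathbb R$ extending $\psi_0\ne0$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Proposition~\ref{prop:converse} gives (2)$\Rightarrow$(1) and (3)$\Rightarrow$(1), and (2)$\Rightarrow$(3) holds because word metrics are left-invariant. It remains to prove (1)$\Rightarrow$(2). Let $d$, $E$ and $\epsilon$ be given.

\emph{Case 1: some finitely generated subgroup $\Lambda_1\le G$ is not virtually cyclic.} By Theorem~\ref{thm:known} there is $\beta\in\Delta G$ with $\max_{g,g'\in E}\|\beta g-\beta g'\|_d<\epsilon/2$. Let $\Lambda$ be generated by $E$, the support of $\beta$ and $\Lambda_1$. It is finitely generated, amenable as a subgroup of $G$, and not virtually cyclic by Lemma~\ref{lem:vc}, since it contains $\Lambda_1$. Apply Corollary~\ref{cor:round} with $\kappa=\epsilon/2$.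

\emph{Case 2: every finitely generated subgroup of $G$ is virtually cyclic.} Lemma~\ref{lem:local} gives a finitely generated subgroup $\Lambda\supseteq E$ with no non-zero homomorphism to $\mathbb R$. If $\Lambda$ is finite, take $F=\Lambda$. If it is infinite, apply Proposition~\ref{prop:vc} to $\Lambda$ with the metric $d|_\Lambda$, and pass from $d|_\Lambda$ to $d$ by Lemma~\ref{lem:norm}(c).
\end{proof}

\section{A compactness argument}\label{sec:compact}

The implication (1)$\Rightarrow$(2) of Theorem~\ref{thm:B} can also be reached by a soft argument that uses only F{\o}lner's theorem and Tychonoff's theorem; in particular it contains a proof of Theorem~\ref{thm:known}. It reverses the computation in Proposition~\ref{prop:converse}: averaging the increments of a Lipschitz function over a F{\o}lner set produces an approximate homomorphism.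

Let $d$ be a left-invariant metric on $G$, let $F\subseteq G$ be finite and nonempty, and let $\phi$ be $1$-Lipschitz. Put $\psi(g)=\langle\phi,u_Fg-u_F\rangle=\frac1{|F|}\sum_{x\in F}(\phi(xg)-\phi(x))$. Since $|\phi(yh)-\phi(y)|\le d(1,h)$ for all $y,h$, we have $|\psi(h)|\le d(1,h)$, and
\[
\psi(gh)-\psi(g)-\psi(h)=\frac1{|F|}\Big(\sum_{y\in Fg}-\sum_{y\in F}\Big)\big(\phi(yh)-\phi(y)\big)
\]
has absolute value at most $d(1,h)\,|Fg\,\triangle\,F|/|F|$.

Suppose that $G$ has no non-zero homomorphism to $\mathbb R$, and fix $g_0\in G$ and $\epsilon>0$. We claim that there are a finite $K\subseteq G$ and $\delta>0$ such that every nonempty finite $F$ with $|Fg\,\triangle\,F|\le\delta|F|$ for all $g\in K$ satisfies $\|u_Fg_0-u_F\|_d<\epsilon$. If not, then for each pair $(K,\delta)$ some $F$ and $\phi$ produce, as above, a point of the closed subset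
\[
C_{K,\delta}=\big\{\psi:\ \psi(g_0)\ge\epsilon/2,\ \ |\psi(gh)-\psi(g)-\psi(h)|\le\delta\,d(1,h)\ \text{ for all }g\in K,\ h\in G\big\}
\]
of the compact space $\prod_{h\in G}[-d(1,h),d(1,h)]$. Since $C_{K\cup K',\min(\delta,\delta')}\subseteq C_{K,\delta}\cap C_{K',\delta'}$, these sets have a common point, which is a homomorphism with $\psi(g_0)\ge\epsilon/2$. This contradiction proves the claim. If $G$ is also amenable and $E$ is finite, apply the claim to each $g_0\in E$ with $\epsilon/2$, take the union of the sets $K$ and the least $\delta$, and let $F$ be a corresponding F{\o}lner set. Then $\|u_Fg-u_Fg'\|_d<\epsilon$ for all $g,g'\in E$.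

This argument does not approximate a prescribed measure. Proposition~\ref{prop:round} does: it produces, for any $\beta$, a uniform measure close to a left average of $\beta$, also in groups such as $\mathbb Z^2$, where by Example~\ref{ex:Z2} the set $F$ cannot simply be the F{\o}lner set $A$.

\begin{thebibliography}{9}

\bibitem{Bass}
Bass, 1972.

\bibitem{Gromov}
Gromov, Publ. IH\'ES, 1981.

\bibitem{Guivarch}
Guivarc'h, 1973.

\bibitem{Rosendal}
Christian Rosendal, \emph{Amenability, Optimal Transport and Abstract Ergodic Theorems}, arXiv:2509.10686 (2025).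

\end{thebibliography}
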